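# Two definable types over a tree of residues: an NIP theory without amalgamation

## 1. An NIP theory in which two definable types have no definable amalgam

Fix a prime $\ell$ and let $v$ be the $\ell$-adic valuation. (The letter $p$ is reserved for a type.) Let $N$ be the following structure with four sorts $P,X,Y,D$.

* $P=\mathbb N$ with $+$. Hence $\le$, $0$, $\gamma\mapsto\gamma+1$ and the predicates $m\mid\gamma$ (for integers $m\ge 1$) are $\emptyset$-definable.
* $X,Y,D$ are three disjoint copies of $\{(n,\xi): n\in\mathbb N,\ \xi\in\mathbb Z/\ell^n\}$. Each has a level map $\lambda$ to $P$, $(n,\xi)\mapsto n$. The fibres over $n$ are written $X_n,Y_n,D_n$.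
* $F\subseteq X\times Y\times D$ is the relation: $F((k,\xi),(j,\eta),(n,\zeta))$ iff $k=j=n$ and $\xi+\eta=\zeta$.
* $\sqsubseteq$ is the relation on $D$: $(k,\zeta)\sqsubseteq(n,\zeta')$ iff $k\le n$ and $\zeta'\equiv\zeta \bmod \ell^k$.

Let $T=\mathrm{Th}(N)$ and let $\mathfrak U\models T$ be a monster model.

**Theorem A.** $T$ is $\mathsf{NIP}$, and there are $\emptyset$-definable global types $p(x)$, $q_0(x,y)$, $q_1(x,z)$, with $x,y,z$ single variables of sorts $P,X,Y$, such that $q_0$ and $q_1$ both restrict to $p$, but no global definable type $r(x,y,z)$ extends $q_0\cup q_1$.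

**Theorem B.**

1. Let $\psi(y,z;t):=\exists t^*\,(F(y,z,t^*)\wedge t\sqsubseteq t^*)$. For *every* complete global type $r\supseteq q_0\cup q_1$ the set $\{e:\psi(y,z;e)\in r\}$ is not definable. So definability fails at one fixed formula for all completions.
2. The sorts of $T$ have dp-rank at most $2$; in particular $T$ is strongly dependent.

Let us unpack the words. Dp-rank and strong dependence wait until Section 9.

**Definition (definable type).** A global type is a complete type over $\mathfrak U$. A global type $q(x)$ is *definable* if for every formula $\varphi(x;w)$ without parameters the set $\{c\in\mathfrak U:\varphi(x;c)\in q\}$ is definable in $\mathfrak U$, with parameters allowed. It is $\emptyset$-definable if each of these sets is defined by a formula without parameters.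

**Definition (amalgamation).** Global definable types have the *amalgamation property* in a theory if, whenever $p(x)$, $q_0(x,y)$, $q_1(x,z)$ are global definable types with $q_0$ and $q_1$ both restricting to $p$ on $x$, there is a global definable type $r(x,y,z)\supseteq q_0\cup q_1$.

**Definition (NIP).** A formula $\varphi(x;w)$ has the *independence property* (IP) if for each $n$ there are $a_1,\dots,a_n$ and $(c_I)_{I\subseteq\{1,\dots,n\}}$ with $\varphi(a_i;c_I)$ true iff $i\in I$; we say that $\varphi$ shatters $\{a_1,\dots,a_n\}$. A theory is $\mathsf{NIP}$ if no formula has IP in its monster model.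

For example, divisibility $x\mid w$ has IP in $(\mathbb N,\cdot)$: take distinct primes for the $a_i$ and $c_I=\prod_{i\in I}a_i$. In a linear order the formula $x<w$ does not even shatter two points $a<a'$, since $a'<w$ forces $a<w$.

It is known that in stable theories and in o-minimal theories global definable types have the amalgamation property, and that there is a complete theory in which they do not; that example has IP. The question whether some $\mathsf{NIP}$ theory fails the amalgamation property is from Martin Hils and Rosario Mennuni, "Some definable types that cannot be amalgamated", arXiv:2207.09787 (2022). Theorem A answers yes, and Theorem B adds that the theory can be strongly dependent; the language above is finite.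

One point should be clear from the start. *Some* complete $r\supseteq q_0\cup q_1$ always exists. If $\varphi_0(x,y)\in q_0$ and $\varphi_1(x,z)\in q_1$, then $\exists y\,\varphi_0$ and $\exists z\,\varphi_1$ both lie in $p$, so some $a\in\mathfrak U$ satisfies both, and then $\varphi_0\wedge\varphi_1$ is satisfiable. The whole issue is definability of $r$.

## 2. Definable types and their amalgams in a dense linear order

Let $\mathfrak U$ be, in this section only, a monster model of $\mathrm{Th}(\mathbb Q,<)$. By quantifier elimination a global type is given by the order relations of its variables with each other and with the elements of $\mathfrak U$.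

*A definable type.* Let $p(x)=\{x>e:e\in\mathfrak U\}$. The set of $e$ with "$x>e$" in $p$ is all of $\mathfrak U$; for "$x<e$" and "$x=e$" it is empty. So $p$ is $\emptyset$-definable.

*A type that is not definable.* Take $e_0<e_1<\cdots$ in $\mathfrak U$, and let $q(x)$ say that $x>e_i$ for all $i$ and $x<e$ for every $e\in\mathfrak U$ above all $e_i$. Then $\{e: (x>e)\in q\}$ is the downward closure of $\{e_i\}$. A definable subset of $\mathfrak U$ is a finite union of points and intervals with endpoints in $\mathfrak U\cup\{\pm\infty\}$, so a nonempty proper downward closed definable set has a supremum in $\mathfrak U$. A supremum $g$ here would lie above all $e_i$, and saturation would give $g'$ with $e_i<g'<g$ for all $i$, a contradiction.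

*An amalgamation.* With $p$ as above let $q_0=p\cup\{y>x\}$ and $q_1=p\cup\{z>x\}$. Both are complete and definable. The amalgams are decided by the order of $y$ and $z$: any of $y<z$, $y=z$, $y>z$ completes $q_0\cup q_1$, and all three completions are definable. So an amalgam has to make a choice which $q_0$ and $q_1$ leave open, and in this case the possible choices can be named. In Theorem A the open choice is a branch of an infinite tree, and no branch can be named.

## 3. The tree $D$, its two hidden halves, and two families of automorphisms

Read $D$ as a tree: $D_n=\mathbb Z/\ell^n$ is its $n$-th level, and $e\sqsubseteq d$ says that $d$ reduces to $e$. The sorts $X$ and $Y$ carry no tree relation. All that can be said about $b\in X_n$ and $c\in Y_n$ together is what can be said about their sum $F(b,c)\in D_n$, together with their common level.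

Take $\ell=2$. Then $D_0$ is a point, $D_1=\{0,1\}$, $D_2=\{0,1,2,3\}$; the node $0\in D_1$ has successors $0,2\in D_2$, and $1\in D_1$ has successors $1,3$. Shifting $X_1$ and $Y_1$ both by $1$ changes no sum, since $1+1=0$ in $\mathbb Z/2$; so the two elements of $X_1$ look the same. Shifting all of $Y$ and all of $D$ by $2$ fixes levels $0$ and $1$ and swaps $0\leftrightarrow2$, $1\leftrightarrow3$ on $D_2$.

These shifts are the two symmetries used below.

**Automorphisms $\rho_n$.** For $n\in\mathbb N$ let $\rho_n$ be the identity on $P$ and $X$, $(k,\eta)\mapsto(k,\eta+\ell^n)$ on $Y$, and $(k,\zeta)\mapsto(k,\zeta+\ell^n)$ on $D$. It preserves $+$ and $\lambda$. It preserves $F$, because $\xi+\eta=\zeta$ iff $\xi+(\eta+\ell^n)=\zeta+\ell^n$. It preserves $\sqsubseteq$, because $\zeta'\equiv\zeta \bmod \ell^k$ iff $\zeta'+\ell^n\equiv\zeta+\ell^n\bmod \ell^k$. So $\rho_n$ is an automorphism of $N$. It fixes every element of level $\le n$, and it has no fixed point on $D_{n+1}$, since $\ell^n\not\equiv0\bmod \ell^{n+1}$.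

**Automorphisms $\tau_{a,u}$.** For $a\in\mathbb N$ and $u\in\mathbb Z/\ell^a$ let $\tau_{a,u}$ be the identity, except $(a,\xi)\mapsto(a,\xi+u)$ on $X_a$ and $(a,\eta)\mapsto(a,\eta-u)$ on $Y_a$. It preserves $F$ because $(\xi+u)+(\eta-u)=\xi+\eta$, and it clearly preserves everything else. So it is an automorphism of $N$ that moves nothing outside $X_a\cup Y_a$. For fixed $a$, the $\tau_{a,u}$ act transitively on $X_a$ and on $Y_a$.

The following hold in $N$ and are first-order (the last is a scheme), so they are part of $T$.

* (T1) $F$ is the graph of a function defined on the pairs $(b,c)\in X\times Y$ with $\lambda(b)=\lambda(c)$; its value $F(b,c)$ has the same level. For $c\in Y$ and $d\in D$ of the same level there is exactly one $b\in X$ with $F(b,c)=d$.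
* (T2) For $d\in D$ and $\gamma\le\lambda(d)$ there is exactly one $e\sqsubseteq d$ of level $\gamma$, denoted $d|\gamma$. For $\gamma\le\delta\le\lambda(d)$, $(d|\delta)|\gamma=d|\gamma$. Also $d|\lambda(d)=d$, and $e\sqsubseteq d$ implies $\lambda(e)\le\lambda(d)$.
* (T3) $D_0$ is a singleton, and for each $e\in D_\gamma$ there are exactly $\ell$ elements $e'\in D_{\gamma+1}$ with $e\sqsubseteq e'$. All $X_\gamma$, $Y_\gamma$ are nonempty, and $X_\gamma$ has at least two elements if $\gamma>0$.
* (T4) Induction: a subset of $P$ that is definable with parameters, contains $0$ and is closed under $\gamma\mapsto\gamma+1$ is all of $P$.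

## 4. $T$ is NIP, by interpretation in $\mathbb Q_\ell$

We use that $\mathrm{Th}(\mathbb Q_\ell)$ is $\mathsf{NIP}$ (e.g. Bélair, *Types dans les corps valués munis d'applications coefficients*, Illinois J. Math. 1999).

**Step 1: interpret $N$ in $\mathbb Q_\ell$.** The purpose is to transfer $\mathsf{NIP}$; the same interpretation is used again in Section 6. The ring $\mathbb Z_\ell$ is definable in the field: $s\in\mathbb Z_\ell$ iff $1+\ell s^2$ is a square (for $\ell\neq2$), respectively iff $1+8s^2$ is a square (for $\ell=2$). Indeed, if $v(s)\ge0$ these elements are squares, being $\equiv1$ mod $\ell$, respectively mod $8$. Suppose $v(s)<0$. If $\ell\ne2$, then $v(1+\ell s^2)=1+2v(s)$ is odd. If $\ell=2$ and $v(s)\le-2$, then $v(1+8s^2)=3+2v(s)$ is odd. If $\ell=2$ and $v(s)=-1$, then $8s^2=2u$ with $u$ the square of a unit, so $u\equiv1\bmod8$ and $1+8s^2\equiv3\bmod 8$. In no case is it a square. Hence $v(s)\le v(t)$ is definable too, as $t\in s\mathbb Z_\ell$ for $s\neq0$.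

Represent $n\in P$ by any $s\in\mathbb Z_\ell\setminus\{0\}$ with $v(s)=n$. Represent an element of $X$, $Y$ or $D$ by a pair $(s,t)$ with $s\in\mathbb Z_\ell\setminus\{0\}$ and $t\in\mathbb Z_\ell$, standing for $(v(s),\,t+\ell^{v(s)}\mathbb Z_\ell)$. Then:

* two pairs represent the same element iff $v(s)=v(s')$ and $v(t-t')\ge v(s)$;
* addition on $P$ is induced by multiplication of representatives, and $\lambda$ by $(s,t)\mapsto s$;
* $F$ becomes $v(s)=v(s')=v(s'')$ and $v(t+t'-t'')\ge v(s)$;
* $(s,t)\sqsubseteq(s',t')$ becomes $v(s)\le v(s')$ and $v(t'-t)\ge v(s)$.

All of these are definable in the field without parameters.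

**Step 2: transfer.** The purpose is to move a failure of $\mathsf{NIP}$ from $\mathfrak U$ to $\mathbb Q_\ell$. If $\varphi(x;w)$ has IP in $\mathfrak U$, then for each $n$ the sentence "$\varphi$ shatters some set of size $n$" is in $T$, so it holds in $N$. Replacing elements by representatives, the translated field formula shatters sets of every finite size in $\mathbb Q_\ell$. This contradicts $\mathsf{NIP}$ of $\mathrm{Th}(\mathbb Q_\ell)$. So $T$ is $\mathsf{NIP}$. $\square$

## 5. No definable set is a branch of $D$

**Fact 1.** For every formula $\theta(t;w)$ with $t$ of sort $D$, $T$ proves: there is no $w$ such that $\theta(D;w)$ meets every fibre $D_\gamma$ ($\gamma\in P$) in exactly one point.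

*Proof.* The statement is a first-order sentence, so we may prove it in $N$, where levels are honest integers and the $\rho_n$ are available. Suppose $E=\theta(D;\bar c)$ meets every fibre in exactly one point. Let $n\in\mathbb N$ bound the levels of all entries of $\bar c$ in $X,Y,D$. Then $\rho_n$ fixes $\bar c$: it is the identity on $P$, and it fixes everything of level $\le n$. Hence $\rho_n(E)=E$. As $\rho_n$ preserves levels, it fixes the unique point of $E\cap D_{n+1}$. But $\rho_n$ has no fixed point on $D_{n+1}$, a contradiction. $\square$

The set $E$ need not even be coherent for $\sqsubseteq$; there is simply no definable section of $\lambda:D\to P$.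

## 6. The types $p,q_0,q_1$: large, divisible, and otherwise featureless

We want $x$ to be larger than all of $P(\mathfrak U)$, and $y$ to be an arbitrary element of $X_x$. To get complete types we also have to fix the residue of $x$ modulo each $m$; we choose $0$. The next fact says that nothing else has to be decided.

We use two results. Macintyre (*On definable subsets of $p$-adic fields*, JSL 1976): $\mathrm{Th}(\mathbb Q_\ell)$ has quantifier elimination in the ring language with predicates $\mathrm{Pow}_n$ ($n\ge2$) for the nonzero $n$-th powers. (A predicate for $\mathbb Z_\ell$ is not needed, by the check in Section 4.) Hensel's lemma: if $g\in\mathbb Z_\ell[Z]$ and $v(g(z_0))>2v(g'(z_0))$ for some $z_0\in\mathbb Z_\ell$, then $g$ has a root in $\mathbb Z_\ell$.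

**Fact 2.** For every formula $\varphi(x,y;w)$ ($x$ of sort $P$, $y$ of sort $X$) there is an integer $m\ge1$ such that $T$ proves: for every $w$ there is $\alpha\in P$ such that either $\varphi(a,b;w)$ holds for all $a>\alpha$ with $m\mid a$ and all $b\in X_a$, or $\neg\varphi(a,b;w)$ holds for all such $a,b$. The same holds with $Y$ in place of $X$.

*Proof.* For fixed $m$ this is a first-order sentence, so we work in $N$; but $m$ must depend on $\varphi$ only. Let $\bar c$ be a tuple in $N$.

**Step 1: independence of $b$.** The purpose is to reduce to a question about $a$ alone. Let $a$ exceed the levels of all entries of $\bar c$ in $X$ and $Y$. Then every $\tau_{a,u}$ fixes $a$ and $\bar c$, and these automorphisms act transitively on $X_a$. So the truth value of $\varphi(a,b;\bar c)$ does not depend on $b\in X_a$.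

**Step 2: translation to the field.** The purpose is to bring in quantifier elimination and so find $m$. Let $S_{\bar c}=\{a\in\mathbb N:\exists b\in X_a\ \varphi(a,b;\bar c)\}$. By the interpretation of Section 4 there is a field formula $\chi(s;\bar t)$, depending only on $\varphi$, such that if $\bar t$ represents $\bar c$ then for $s\in\mathbb Z_\ell\setminus\{0\}$
$$\mathbb Q_\ell\models\chi(s;\bar t)\iff v(s)\in S_{\bar c}. \tag{1}$$
By Macintyre's theorem $\chi$ is equivalent to a Boolean combination of formulas $f_i(s,\bar t)=0$ and $\mathrm{Pow}_{n_i}(f_i(s,\bar t))$ with $f_i\in\mathbb Z[s,\bar t]$. Let $m$ be the least common multiple of the $n_i$ (and $m=1$ if there are none). It depends only on $\varphi$.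

**Step 3: constancy along multiples of $m$.** The purpose is to show that the truth value of "$jm\in S_{\bar c}$" is constant for large $j$. Fix $\bar t$ representing $\bar c$ and put $g_i(s)=f_i(s,\bar t)\in\mathbb Q_\ell[s]$. If $g_i=0$, its atomic formulas have constant truth value. Otherwise, taking out the lowest term,
$$g_i(s)=e\,s^k\,(1+s\,h(s)),\qquad e\in\mathbb Q_\ell^\times,\ k\ge0,\ h\in\mathbb Q_\ell[s].$$
Put $s=\ell^{jm}$. As $j\to\infty$, $v(h(s))$ is bounded below, so $v(s\,h(s))\to\infty$. For large $j$ we have $v(s\,h(s))>0$ and, for an atomic formula with $\mathrm{Pow}_{n_i}$, $v(s\,h(s))>2v(n_i)$. Consider $g(Z)=Z^{n_i}-(1+s\,h(s))\in\mathbb Z_\ell[Z]$ at $Z=1$: here $g(1)=-s\,h(s)$ and $g'(1)=n_i$, so Hensel's lemma gives a root. Thus $1+s\,h(s)$, which has valuation $0$, is a nonzero $n_i$-th power. Also $s=\ell^{jm}$ is an $n_i$-th power, as $n_i\mid m$. So for all large $j$ we have $g_i(\ell^{jm})\ne0$, and $\mathrm{Pow}_{n_i}(g_i(\ell^{jm}))$ holds iff $\mathrm{Pow}_{n_i}(e)$ holds. Every atomic formula in $\chi(\ell^{jm};\bar t)$ has constant truth value for large $j$, hence so does $\chi(\ell^{jm};\bar t)$; by (1) this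 is the truth value of $jm\in S_{\bar c}$.

**Step 4: combination.** For all large $a$ with $m\mid a$, by Step 3 the truth value of $a\in S_{\bar c}$ is constant, and by Step 1 it is the truth value of $\varphi(a,b;\bar c)$ for each $b\in X_a$. This is the claim. For $Y$ the argument is the same, since the $\tau_{a,u}$ are also transitive on $Y_a$. $\square$

**Definition ($q_0$ and $q_1$).** $\varphi(x,y;\bar c)\in q_0$ iff there are an integer $m\ge1$ and $\alpha\in P(\mathfrak U)$ such that $\varphi(a,b;\bar c)$ holds for all $a>\alpha$ in $P(\mathfrak U)$ with $m\mid a$ and all $b\in X_a(\mathfrak U)$. Define $q_1(x,z)$ in the same way with $Y$ in place of $X$.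

**Step 1: $q_0$ is consistent.** Given finitely many formulas in $q_0$ with data $(m_i,\alpha_i)$, there is $a>\max\alpha_i$ divisible by $\mathrm{lcm}(m_i)$, and then any $b\in X_a$ gives a pair satisfying all of them.

**Step 2: $q_0$ is complete.** By Fact 2, for every $\varphi$ and $\bar c$ one of $\varphi(x,y;\bar c)$, $\neg\varphi(x,y;\bar c)$ lies in $q_0$.

**Step 3: $q_0$ is $\emptyset$-definable.** The quantifier over $m$ in the definition must be removed. Let $m_\varphi$ be the integer of Fact 2. Then
$$\varphi(x,y;\bar c)\in q_0\iff \exists\alpha\,\forall a>\alpha\,\forall b\in X_a\,\bigl(m_\varphi\mid a\to\varphi(a,b;\bar c)\bigr). \tag{2}$$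
The right side implies the left by definition. If the right side fails, Fact 2 puts $\neg\varphi(x,y;\bar c)$ in $q_0$, so $\varphi(x,y;\bar c)\notin q_0$ by consistency.

**Step 4: same restriction to $x$.** All $X_a$ and $Y_a$ are nonempty, so a formula $\varphi(x;\bar c)$ is in $q_0$, equivalently in $q_1$, iff for some $m,\alpha$ it holds for all $a>\alpha$ with $m\mid a$. So $q_0$ and $q_1$ have a common restriction $p(x)$, an $\emptyset$-definable global type.

Steps 1–3 apply to $q_1$ as well. We record: $q_0$ contains $\lambda(y)=x$, $q_1$ contains $\lambda(z)=x$, and $p$ contains $x>\gamma$ for each $\gamma\in P(\mathfrak U)$. Moreover $q_0$ is generated by $p$ together with $\lambda(y)=x$: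
$$\varphi(x,y;\bar c)\in q_0\ \Longrightarrow\ \bigl(\forall y'\,(\lambda(y')=x\to\varphi(x,y';\bar c))\bigr)\in p, \tag{3}$$
directly from the definition.

## 7. Placing $y$ definably over $z$, and why this is impossible for $q_0$

How would one try to amalgamate? Realise $p$ by $a$, realise $q_1$ by $(a,c)$, and then choose $y$ "independently of $c$ over $\mathfrak Ua$", meaning: extend $\mathrm{tp}(b/\mathfrak Ua)$ to a definable type over a large model that contains $c$. When this can be done, it works, in any theory.

**Proposition C.** (Any $T$.) Let $p,q_0,q_1$ be as in the definition of amalgamation and let $(a,b)\models q_0$ in an elementary extension of $\mathfrak U$. If $\mathrm{tp}(b/\mathfrak Ua)$ extends to an $\mathfrak Ua$-definable type over a sufficiently saturated $\mathfrak U_1\succ\mathfrak U$ with $a\in\mathfrak U_1$, then a definable $r\supseteq q_0\cup q_1$ exists. So in any counterexample this one-sided condition fails for both $q_0$ and $q_1$.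

*Proof.* **Step 1: build $r$.** Let $\hat q(y)$ be the given type over $\mathfrak U_1$. Since $a\models p$ and $q_1$ restricts to $p$, the set $q_1(a,z)$ over $\mathfrak Ua$ is consistent; by saturation there is $c\in\mathfrak U_1$ with $(a,c)\models q_1$. Let $b'\models\hat q$ and $r=\mathrm{tp}(a,b',c/\mathfrak U)$. As $\mathrm{tp}(b'/\mathfrak Ua)=\mathrm{tp}(b/\mathfrak Ua)$, we have $r\supseteq q_0\cup q_1$.

**Step 2: $r$ is definable.** We apply the two definition schemes one after the other. Given $\varphi(x,y,z;w)$, definability of $\hat q$ over $\mathfrak Ua$ gives a formula $\delta$ and a tuple $e\in\mathfrak U$ such that for all $w\in\mathfrak U$: $\varphi(a,b',c;w)$ holds iff $\delta(c,w;a,e)$ holds. The latter says that $\delta(z,w;x,e)\in\mathrm{tp}(a,c/\mathfrak U)=q_1$. As $q_1$ is definable, the set of such $w$ is definable in $\mathfrak U$. So $r$ is definable.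

The roles of $q_0$ and $q_1$ can be exchanged, which gives the last sentence. $\square$

Now return to our $T$ and $q_0$, and see directly where this attempt stops. Suppose $(a,b)\models q_0$ and $\hat q(y)$ is a type over $\mathfrak U_1\ni a$, definable over $\mathfrak Ua$, extending $\mathrm{tp}(b/\mathfrak Ua)$. Let $b'\models\hat q$, pick any $c\in Y_a(\mathfrak U_1)$, and put $d=F(b',c)$.

The set $E_1=\{e\in D(\mathfrak U_1):e\sqsubseteq d\}$ is definable in $\mathfrak U_1$, since $\hat q$ is definable and $c\in\mathfrak U_1$. Let $J_1=\{\gamma\in P(\mathfrak U_1): \gamma\le a\to E_1\cap D_\gamma\neq\emptyset\}$. It contains $0$, because $D_0$ is a singleton. Suppose $\gamma\in J_1$ and $\gamma+1\le a$. Then $d|\gamma\in\mathfrak U_1$ by (T2), and by (T3) the $\ell$ successors of $d|\gamma$ in $\mathfrak U_1$ are all its successors of level $\gamma+1$ in any elementary extension; one of them is $d|(\gamma+1)$. So $\gamma+1\in J_1$. By (T4), $a\in J_1$, that is, $d=d|a\in\mathfrak U_1$. By (T1), $b'\in\mathfrak U_1$. So $\hat q$ is realised by $b'\in\mathfrak U_1$, and $\{b'\}=\{y'\in\mathfrak U_1:(y=y')\in\hat q\}$ is definable over $\mathfrak Ua$,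 say by $\theta(y;a,e)$ with $e\in\mathfrak U$. Since $(a,b')\models q_0$, we get $\theta(y;x,e)\in q_0$. By (3), $\theta(\cdot\,;a,e)$ then holds on all of $X_a(\mathfrak U_1)$, so $X_a$ has only one element. This contradicts (T3), as $a>0$.

So a definable type in the fibre $X_a$ is forced to be realised, and $\mathfrak Ua$ names no point of $X_a$. The attempt stops exactly at the extension of $\mathrm{tp}(b/\mathfrak Ua)$ to a definable type. This does not yet exclude other definable amalgams.

## 8. Every amalgam traces a branch of $D$

*First over $N$.* Suppose $(a,b,c)$ in an elementary extension of $N$ realises the restrictions of $q_0$ and $q_1$ to $N$. Let $d^*=F(b,c)\in D_a$. For $n\in\mathbb N$ the level $D_n$ is finite, so $d^*|n\in D_n(N)$. The coherent sequence $(d^*|n)_n$ is an element of $\varprojlim\mathbb Z/\ell^n=\mathbb Z_\ell$. Every $\zeta\in\mathbb Z_\ell$ occurs. Indeed, take finitely many formulas from $q_0$ and $q_1$ with parameters in $N$, and $n\in\mathbb N$. By (2) and $N\prec\mathfrak U$, they hold for all $b\in X_a$, respectively $c\in Y_a$, once $a\in\mathbb N$ is large and suitably divisible. We take such an $a\ge n$,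 any $b\in X_a$, and $c\in Y_a$ with $F(b,c)=(a,\zeta\bmod\ell^a)$. So $(n,\zeta\bmod\ell^n)\sqsubseteq F(b,c)$, and compactness applies. Thus an amalgam over $N$ must pick an $\ell$-adic integer. By Fact 1, the set $\{e\in D(N):e\sqsubseteq d^*\}$, which meets every level of $D(N)$ once, is not definable in $N$.

*Why this is not enough over $\mathfrak U$.* Two things break. First, $D_\gamma(\mathfrak U)$ is infinite for nonstandard $\gamma$, so $d^*|\gamma$ need not lie in $\mathfrak U$. Second, we cannot get a contradiction from the trace on $N$: if $g\in D(\mathfrak U)$ has nonstandard level, then $\{e\in D(\mathfrak U):e\sqsubseteq g\}$ is definable in $\mathfrak U$, and its trace on $N$ is a full branch of $D(N)$. The way out is that we only need $d^*|\gamma\in\mathfrak U$ *under the assumption* that the trace is definable; and under that assumption induction (T4) may be used.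

**Proof of Theorem A (non-amalgamation) and of Theorem B(1).** Let $r(x,y,z)$ be any complete global type extending $q_0\cup q_1$; such types exist by Section 1. Realise $r$ by $(a,b,c)$ in some $\mathfrak U^*\succ\mathfrak U$.

**Step 1: find the branch in $r$.** The purpose is to read off from $r$ a subset of $D(\mathfrak U)$. We have $\lambda(b)=\lambda(c)=a>\gamma$ for all $\gamma\in P(\mathfrak U)$. Put $d^*=F(b,c)\in D_a(\mathfrak U^*)$. By definition of $\psi$,
$$E:=\{e\in D(\mathfrak U):\psi(y,z;e)\in r\}=\{e\in D(\mathfrak U):e\sqsubseteq d^*\}. \tag{4}$$
For $\gamma\in P(\mathfrak U)$ the truncation $d^*|\gamma$ exists in $D(\mathfrak U^*)$, as $\gamma<a$. By (T2), an element of level $\gamma$ lies in $E$ iff it equals $d^*|\gamma$. So $E$ has at most one element on each level.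

**Step 2: if $E$ is definable, it meets every level.** The purpose is to replace "at most one" by "exactly one". Suppose $E$ is definable in $\mathfrak U$ with parameters. Then so is
$$J=\{\gamma\in P(\mathfrak U):E\cap D_\gamma\neq\emptyset\}=\{\gamma\in P(\mathfrak U):d^*|\gamma\in D(\mathfrak U)\}.$$

* $0\in J$: by (T3), $D_0$ is a singleton in $\mathfrak U$ and in $\mathfrak U^*$, so its only element lies in $\mathfrak U$.
* Let $\gamma\in J$ and $e=d^*|\gamma\in D(\mathfrak U)$. By (T3) in $\mathfrak U$, $e$ has exactly $\ell$ extensions of level $\gamma+1$ in $D(\mathfrak U)$. By (T3) in $\mathfrak U^*$, it has exactly $\ell$ extensions of level $\gamma+1$ in $D(\mathfrak U^*)$, so these are the same ones. Now $\gamma+1<a$, and $e=(d^*|(\gamma+1))|\gamma\sqsubseteq d^*|(\gamma+1)$. So $d^*|(\gamma+1)$ is one of them, and lies in $D(\mathfrak U)$. Hence $\gamma+1\in J$.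

By (T4) in $\mathfrak U$, $J=P(\mathfrak U)$.

**Step 3: contradiction.** Now $E$ is a definable set that meets each $D_\gamma(\mathfrak U)$, $\gamma\in P(\mathfrak U)$, in exactly one point. This contradicts Fact 1.

Hence $E=\{e:\psi(y,z;e)\in r\}$ is not definable, which is Theorem B(1), since $r$ was arbitrary. In particular no $r\supseteq q_0\cup q_1$ is a definable type. With Sections 4 and 6 this proves Theorem A. $\blacksquare$

Saturation of $\mathfrak U$ was not used: the argument works over any model of $T$.

## 9. Dp-rank at most two

**Definition (dp-rank, strong dependence).** A *pattern of depth $\kappa$* in a definable set $S$ consists of formulas $\varphi_i(x;w_i)$ ($i<\kappa$) and parameters $c_{i,j}$ ($i<\kappa$, $j<\omega$) such that for every $\eta:\kappa\to\omega$ there is $a_\eta\in S$ with $\varphi_i(a_\eta;c_{i,j})$ true iff $j=\eta(i)$. All this is in a sufficiently saturated model. For $n\in\mathbb N$, $S$ has *dp-rank at most $n$* if it has no pattern of depth $n+1$. A theory is *strongly dependent* if there is no pattern of depth $\omega$ in any finite product of sorts.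

For example, in the square of an infinite set the formulas "first coordinate $=w$" and "second coordinate $=w$", with distinct parameters, form a pattern of depth $2$.

We use that $\mathbb Q_\ell$ is dp-minimal (Dolich–Goodrick–Lippel, *Dp-minimality: basic facts and examples*, NDJFL 2011), so that the field sort has dp-rank at most $1$, and that dp-rank is subadditive (Kaplan–Onshuus–Usvyatsov, *Additivity of the dp-rank*, Trans. AMS 2013), so that a set of $k$-tuples from the field has dp-rank at most $k$.

**Proof of Theorem B(2).** The purpose is to pull patterns back along the interpretation of Section 4. Let $K\succ\mathbb Q_\ell$ be sufficiently saturated. The interpretation applied to $K$ gives a model of $T$; it is sufficiently saturated, because a type in it can be lifted to a partial type of representatives in $K$. By compactness, if some model of $T$ has a pattern of given depth and formulas in a product of sorts, so does this one. A pattern in a product of $k$ sorts pulls back: replace each $\varphi_i$ by its translation and all elements and parameters by representatives. The result is a pattern of the same depth in a set of tuples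 from $K$ of length at most $2k$. So a pattern in a product of $k$ sorts has depth at most $2k$. For $k=1$ this says that each sort has dp-rank at most $2$. For general $k$ it says that no pattern has depth $\omega$, so $T$ is strongly dependent. $\blacksquare$

## 10. Twisted torsors: when the two halves of $D$ can be amalgamated

The construction of $N$ took a tree $D$ whose fibres are acted on by $\mathbb Z/\ell^n$ and wrote each point of $D$ as a sum of two featureless halves. The same can be done in general, and then one can say exactly when the halves amalgamate.

An action of a group $G_a$ on a nonempty set $D_a$ is *regular* if for all $d,d'\in D_a$ there is exactly one $g\in G_a$ with $g+d=d'$, written $g=d'-d$. The set $D_a$ is then called a $G_a$-torsor. Example: $\mathbb Z/\ell^n$ acting on itself by addition; as a torsor it has no distinguished point $0$.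

**Theorem D.** Let $M_0$ be a structure with $\emptyset$-definable families $G\to P$ of abelian groups and $D\to P$ of nonempty sets, and $\emptyset$-definable regular actions of $G_a$ on $D_a$ ($a\in P$). Let $M_0^{\mathrm{tw}}$ be $M_0$ with two new sorts:

* $X$, with fibres $X_a$ a copy of $G_a$ as a $G_a$-torsor;
* $X'$, with fibres $X'_a$ a copy of $D_a$ as a $G_a$-torsor.

Its structure (besides that of $M_0$) consists of the maps to $P$, the actions, and $F:X\times_PX'\to D$, $F(g,d)=g+d$. Then:

* (i) if $\mathrm{Th}(M_0)$ is $\mathsf{NIP}$, so is $\mathrm{Th}(M_0^{\mathrm{tw}})$;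
* (ii) if $p(x)$ is a non-realised global definable type of $\mathrm{Th}(M_0)$ on $P$, then $p\cup\{y\in X_x\}$ and $p\cup\{z\in X'_x\}$ generate complete definable global types of $\mathrm{Th}(M_0^{\mathrm{tw}})$ with the same restriction to $x$, and these have a definable amalgam **iff** $p$ extends to a definable global type of $\mathrm{Th}(M_0)$ in variables $(x,t)$ containing "$t\in D_x$".

*Two instances.* (1) Let $D=G$, acting on itself by addition. Then $p\cup\{t=0_x\}$ generates a definable type, the image of $p$ under the $\emptyset$-definable map $a\mapsto0_a$. So by (ii) a definable amalgam exists; the proof below gives one containing $F(y,z)=0_x$.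

(2) Let $M_0$ have sorts $P,D$ with $+,\lambda,\sqsubseteq$ as in Section 1, and a sort $G$ with $G_n=\mathbb Z/\ell^n$, its fibrewise addition and its action on $D_n$ by addition. Then $N$, with $Y=X'$, is the reduct of $M_0^{\mathrm{tw}}$ that forgets $G$ and the actions. $M_0$ is interpretable in $\mathbb Q_\ell$ as in Section 4, so $\mathrm{Th}(M_0)$ is $\mathsf{NIP}$. Steps 2 and 3 of the proof of Fact 2, applied to formulas $\varphi(x;w)$ of $M_0$, show that "larger than every element of $P$ in the model, divisible by every $m$" is a complete definable type $p$. It is non-realised. Fact 1 holds for $M_0$: use the identity on $P$ and $G$ and $\zeta\mapsto\zeta+\ell^n$ on $D$, where $n$ bounds the levels of the parameters in $D$; this preserves $\sqsubseteq$ and the action. If a definable $s(x,t)\supseteq p$ contained $t\in D_x$, then Steps 1–3 of Section 8, with $t$ in the place of $d^*$, would give a definable set meeting each $D_\gamma$ once. So no such $s$ exists, and by (ii) the two types have no definable amalgam. This is the mechanism of Theorem A.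

**Set-up for the proof.** Let $\mathfrak U$ be a monster model of $\mathrm{Th}(M_0^{\mathrm{tw}})$ and $\mathfrak U_0$ its part in the sorts of $M_0$. Write $L_0$ for the language of $M_0$. $\mathfrak U_0$ is a monster model of $\mathrm{Th}(M_0)$: an $L_0$-type over a small subset of $\mathfrak U_0$ is realised in $\mathfrak U$, hence in $\mathfrak U_0$. The following are first-order and true in $M_0^{\mathrm{tw}}$, so true in $\mathfrak U$: $G_a$ acts regularly on the nonempty sets $X_a$ and $X'_a$, and for $g\in G_a$, $b\in X_a$, $c\in X'_a$
$$F(g+b,c)=g+F(b,c)=F(b,g+c); \tag{5}$$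
the second equality uses that $G_a$ is abelian. Hence for fixed $b\in X_a$ the map $F(b,\cdot):X'_a\to D_a$ is equivariant between $G_a$-torsors, so it is a bijection.

**Step 1: untwisting.** The purpose is to compare definability in $\mathfrak U$ and in $\mathfrak U_0$. Choose $x_a\in X_a$ for each $a\in P(\mathfrak U)$. Let $\iota$ be the identity on $\mathfrak U_0$, send $g+x_a\in X_a$ to $g\in G_a$, and send $z\in X'_a$ to $F(x_a,z)\in D_a$. These are equivariant bijections, and by (5) $F(g+x_a,z)=g+F(x_a,z)$. So $\iota$ is an isomorphism $\mathfrak U\cong\mathfrak U_0^{\mathrm{tw}}$ over $\mathfrak U_0$. (It depends on choices, and need not be definable in $\mathfrak U$.) In $\mathfrak U_0^{\mathrm{tw}}$ the new sorts are copies of $G$ and $D$, and all relations are $\emptyset$-definable in $\mathfrak U_0$. Therefore: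

(∗) the $\iota$-image of any set definable in $\mathfrak U$ with parameters is definable in $\mathfrak U_0$ with parameters; in particular, every subset of a power of $\mathfrak U_0$ definable in $\mathfrak U$ with parameters is definable in $\mathfrak U_0$ with parameters, since $\iota$ fixes it.

**Step 2: proof of (i).** $M_0^{\mathrm{tw}}$ is interpretable in $M_0$. If a formula has IP in $\mathrm{Th}(M_0^{\mathrm{tw}})$, it shatters sets of every finite size in $M_0^{\mathrm{tw}}$, and its translation does so in $M_0$. So $\mathrm{Th}(M_0)$ is not $\mathsf{NIP}$.

**Step 3: twists.** We need symmetries that fix $\mathfrak U_0$. For $u=(u_a)_a\in\prod_{a\in P(\mathfrak U)}G_a$ let $\tau_u$ be the identity on $\mathfrak U_0$, $+u_a$ on $X_a$, and $-u_a$ on $X'_a$. It preserves the actions because the groups are abelian, and $F$ because $F(u_a+b,-u_a+c)=F(b,c)$ by (5). So $\tau_u$ is an automorphism of $\mathfrak U$ over $\mathfrak U_0$.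

**Claim.** Let $s(x,\bar t)$ be a definable global type of $\mathrm{Th}(M_0)$, with $\bar t$ possibly empty, whose restriction to $x$ is a non-realised type on $P$. Then $s\cup\{y\in X_x\}$ generates a complete definable global type $s^X(x,\bar t,y)$ of $\mathrm{Th}(M_0^{\mathrm{tw}})$. The same holds with $X'$ in place of $X$.

*Proof of the Claim.* We say that $s$ contains a formula over $\mathfrak U$ in the variables $(x,\bar t)$ if $s$ contains an $L_0$-formula over $\mathfrak U_0$ that defines the same subset of a power of $\mathfrak U_0$; one exists by (∗). In this sense $s$ decides every formula over $\mathfrak U$ in $(x,\bar t)$.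

**Step 4: completeness and consistency.** The purpose is to show that nothing about $y$ remains to be decided. Let $\varphi(x,\bar t,y;\bar c)$ be a formula over $\mathfrak U$, and let $A\subseteq P(\mathfrak U)$ be the finite set of levels of the entries of $\bar c$ in $X,X'$. For $a\notin A$, the twists supported at level $a$ (that is, $u_{a'}=0$ for $a'\neq a$) fix $\bar c$ and $\mathfrak U_0$ and are transitive on $X_a$. So for $\bar e\in\mathfrak U_0$ the truth value of $\varphi(a,\bar e,b;\bar c)$ does not depend on $b\in X_a$. Hence for $a\notin A$ exactly one of "$\forall y\in X_a\,\varphi(a,\bar e,y;\bar c)$" and "$\forall y\in X_a\,\neg\varphi(a,\bar e,y;\bar c)$" holds. As $x$ is non-realised, $s$ contains $x\notin A$, so $s$ contains exactly one of "$\forall y\in X_x\,\varphi$" and "$\forall y\in X_x\,\neg\varphi$". Thus $s\cup\{y\in X_x\}$ implies $\varphi$ or implies $\neg\varphi$. It is consistent: a finite part of $s$ is satisfied by some $(a,\bar e)$ in $\mathfrak U_0$, and $X_a\neq\emptyset$.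

**Step 5: the set to be defined.** For $\varphi(x,\bar t,y;w)$ without parameters let $W$ be the set of $\bar c$ such that $s$ contains $\forall y\in X_x\,\varphi(x,\bar t,y;\bar c)$. By Step 4, $W=\{\bar c:\varphi(x,\bar t,y;\bar c)\in s^X\}$. We record two properties.

* $\iota(W)$ is definable in $\mathfrak U_0$. By Step 1 there is an $L_0$-formula $\sigma$ such that $\forall y\in X_a\,\varphi(a,\bar e,y;\bar c)$ holds iff $\sigma(a,\bar e;\iota(\bar c))$ holds in $\mathfrak U_0$. So $\bar c\in W$ iff $\sigma(x,\bar t;\iota(\bar c))\in s$, and $s$ is definable.
* $W$ is invariant under all twists $\tau$: the set of $(a,\bar e)$ defined with $\tau(\bar c)$ is the $\tau$-image of the set defined with $\bar c$, and $\tau$ fixes $\mathfrak U_0$ pointwise.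

**Step 6: invariants of $\bar c$ under twists.** Since $\iota$ need not be definable, we must get from $\iota(W)$ back to $W$; we do it through a definable map to $\mathfrak U_0$ that separates twist-orbits. Split the set of all $\bar c$ into finitely many $\emptyset$-definable pieces, according to which entries in $X,X'$ have equal levels. Write $c_i$ for entries in $X$ and $c'_k$ for entries in $X'$. On a piece $\Pi$ let $h(\bar c)$ list:

* the entries of $\bar c$ in $\mathfrak U_0$;
* the levels of the entries in $X,X'$;
* for entries of equal level, the differences $c_i-c_j\in G$ and $c'_k-c'_n\in G$, and the elements $F(c_i,c'_k)\in D$.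

The map $h$ is $\emptyset$-definable in $\mathfrak U$ and has values in $\mathfrak U_0$. Suppose $\bar c,\hat c\in\Pi$ and $h(\bar c)=h(\hat c)$. We show that some twist takes $\bar c$ to $\hat c$. Entries in $\mathfrak U_0$ and all levels agree.

At a level $a$ with an $X$-entry, fix one, $c_i$, and put $u_a=\hat c_i-c_i$. For another $X$-entry $c_j$ of level $a$, $c_i-c_j=\hat c_i-\hat c_j$ gives $\hat c_j=u_a+c_j$. For an $X'$-entry $c'_k$ of level $a$,
$$F(c_i,c'_k)=F(\hat c_i,\hat c'_k)=F(u_a+c_i,\hat c'_k)=F(c_i,u_a+\hat c'_k),$$
and injectivity of $F(c_i,\cdot)$ gives $\hat c'_k=-u_a+c'_k$. At a level with only $X'$-entries, fix one, $c'_k$, and put $u_a=c'_k-\hat c'_k$; then $\hat c'_k=-u_a+c'_k$, and equality of differences gives the same for the other entries. At all other levels put $u_a=0$. Then $\tau_u(\bar c)=\hat c$.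

**Step 7: $W$ is definable.** By Step 6 and twist-invariance, $W\cap\Pi=h^{-1}(h(W\cap\Pi))$ on each piece $\Pi$. The set $\{(\iota(\bar c),h(\bar c)):\bar c\in\Pi\}$ is the $\iota$-image of the graph of $h$, because $\iota$ fixes the values of $h$; so by (∗) it is definable in $\mathfrak U_0$. It is the graph of $h\circ\iota^{-1}$ on $\iota(\Pi)$. Hence $h(W\cap\Pi)=(h\circ\iota^{-1})(\iota(W)\cap\iota(\Pi))$ is definable in $\mathfrak U_0$, and so $W\cap\Pi=h^{-1}(h(W\cap\Pi))$ is definable in $\mathfrak U$. The union over the finitely many pieces is $W$. So $s^X$ is definable.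

For $X'$ the same proof applies: twists are transitive on $X'_a$ and $X'_a\ne\emptyset$. $\square$

**Step 8: the two types in (ii).** The Claim with $s=p$ and $\bar t$ empty shows that $p\cup\{y\in X_x\}$ and $p\cup\{z\in X'_x\}$ generate complete definable types $q_X(x,y)$ and $q_{X'}(x,z)$. Both contain $p$, which by (∗) decides every formula over $\mathfrak U$ in $x$; so they have the same restriction to $x$.

**Step 9: from an amalgam to a lift of $p$.** Let $r(x,y,z)\supseteq q_X\cup q_{X'}$ be definable, realised by $(a,b,c)$. Then $b\in X_a$, $c\in X'_a$, and $\mathrm{tp}(a,F(b,c)/\mathfrak U)$ is definable, being the image of a definable type under an $\emptyset$-definable function. Restrict it to $L_0$-formulas over $\mathfrak U_0$. For an $L_0$-formula $\varphi(x,t;w)$, the set of $w$ in $\mathfrak U_0$ with $\varphi(x,t;w)$ in the type is definable in $\mathfrak U$, hence in $\mathfrak U_0$ by (∗). So the restriction is a definable global type of $\mathrm{Th}(M_0)$. It extends $p$ and contains $t\in D_x$.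

**Step 10: from a lift of $p$ to an amalgam.** Conversely let $s(x,t)\supseteq p\cup\{t\in D_x\}$ be a definable global type of $\mathrm{Th}(M_0)$. Its restriction to $x$ is $p$, which is non-realised, so the Claim gives a complete definable type $s^X(x,t,y)$. Let $(a,d,b)\models s^X$, and let $c\in X'_a$ be the unique element with $F(b,c)=d$. Since $c$ is the value of an $\emptyset$-definable function at $(a,d,b)$, the type $\mathrm{tp}(a,b,c/\mathfrak U)$ is definable. It contains $p\cup\{y\in X_x\}$ and $p\cup\{z\in X'_x\}$, hence it extends $q_X\cup q_{X'}$. $\blacksquare$
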